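# Long LBFS$^+$ cycles on cocomparability graphs

## 1. Complete graphs: every sweep is a reversal

All graphs are finite, simple and undirected, with $n=|V|\ge 2$ vertices. An ordering of $G=(V,E)$ is a bijection $\sigma:V\to\{1,\dots,n\}$; we write it as a list, write $u\prec_\sigma v$ if $\sigma(u)<\sigma(v)$, and then say that $u$ is to the left of $v$. The reversed list is denoted $\sigma^-$.

**Definition (LBFS).** Lexicographic Breadth First Search from a start vertex $v$ works as follows. Give $v$ the label $(n)$ and every other vertex the empty label. For $i=1,\dots,n$, pick an unnumbered vertex $u$ with lexicographically largest label, set $\sigma(u)=i$, and append $n-i$ to the label of every unnumbered neighbor of $u$. Labels are compared as words, so a proper prefix of a word is smaller than the word. The unnumbered vertices with the largest label at a step are called tied.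

**Definition (LBFS$^+$).** For an ordering $\sigma$ of $G$, $\mathrm{LBFS}^+(G,\sigma)$ is the LBFS ordering started at the last vertex of $\sigma$ in which every tie is broken in favor of the tied vertex that is rightmost in $\sigma$. It is uniquely determined by $\sigma$.

Start with any $\sigma_0$ and iterate: $\sigma_i=\mathrm{LBFS}^+(G,\sigma_{i-1})$. There are finitely many orderings and each determines the next, so the sequence eventually runs around a cycle of distinct orderings.

**Definition (LexCycle).** $\mathrm{LexCycle}(G)$ is the maximum length of such a cycle over all starting orderings $\sigma_0$.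

One thing is clear at once. Since $\mathrm{LBFS}^+(G,\sigma)$ begins with the last vertex of $\sigma$ and $n\ge 2$, no ordering is fixed, so every cycle has length at least $2$. On complete graphs this is the truth.

**Proposition 1.** If $G$ is complete, then $\mathrm{LBFS}^+(G,\sigma)=\sigma^-$ for every $\sigma$. Hence every cycle has length $2$ and $\mathrm{LexCycle}(G)=2$.

**Proof.** After the start, each numbered vertex is adjacent to all unnumbered ones, so all unnumbered vertices carry the same label at every step. All of them are tied, and the search takes the rightmost remaining vertex of $\sigma$ each time. So the output is $\sigma^-$; the next sweep gives $\sigma$ back, and $\sigma^-\ne\sigma$ because $n\ge2$. $\square$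

Here is a case with one non-edge, by hand. Let $G$ be the path with edges $ab,bc$, and let $\sigma_0=(a,c,b)$. The search starts at $b$; then $a,c$ both have label $(2)$, the tie goes to $c$, and $\sigma_1=(b,c,a)$. The next sweep starts at $a$, which gives $b$ the label $(2)$ and leaves $c$ with the empty label, so $\sigma_2=(a,b,c)$. Then $\sigma_3=(c,b,a)$ and $\sigma_4=(a,b,c)=\sigma_2$. The sequence moves for a while and then settles into a $2$-cycle.

On a complete graph only the tie-break acts, and it only reverses. In general the labels act too, and they depend on choices made earlier in the same sweep. What changes then? For one class of graphs a precise prediction was made.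

## 2. Cocomparability graphs and what will be proved

**Definition (cocomparability graph).** $G$ is a cocomparability graph if its complement $\overline G$ admits an acyclic transitive orientation of its edges.

Such an orientation is a strict partial order $Q$ on $V$ (write $z<u$) whose comparable pairs are exactly the non-edges of $G$; thus $G$ is the incomparability graph of $Q$, with $uz\in E$ if and only if $u\parallel z$ (incomparable and distinct). An ordering $\lambda$ is a linear extension of $Q$ if $z<u$ implies $z\prec_\lambda u$. The dual of $Q$ is $Q$ with all relations reversed; it has the same incomparability graph.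

**Definition (cocomparability ordering).** This is an ordering $\sigma$ such that whenever $x\prec_\sigma y\prec_\sigma z$ and $xz\in E$, we have $xy\in E$ or $yz\in E$ (or both).

The cocomparability orderings of $G$ are exactly the linear extensions of the transitive orientations of $\overline G$. Indeed, let $\sigma$ be a cocomparability ordering and orient every non-edge from left to right. If $x\to y\to z$, then $x\prec_\sigma y\prec_\sigma z$ with $xy,yz\notin E$, so $xz\notin E$ and $x\to z$; the orientation is transitive and acyclic, and $\sigma$ is a linear extension of it. Conversely, let $\sigma$ be a linear extension of $Q$ and $x\prec_\sigma y\prec_\sigma z$ with $xy,yz\notin E$. Then $x<y<z$, so $x<z$ and $xz\notin E$. In particular $G$ is a cocomparability graph if and only if it has a cocomparability ordering.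

Examples. For the path with edges $ab,bc$, the order is $a<c$ with $b$ incomparable to both. The $4$-cycle with edges $ab,bc,cd,da$ is the incomparability graph of the order with relations $a<c$ and $b<d$. The $5$-cycle is not a cocomparability graph: its complement is again a $5$-cycle, which has no triangle, so in a transitive orientation no vertex can have both an incoming and an outgoing edge; sources and sinks would alternate around an odd cycle.

**Conjecture (Dusart and Habib).** If $G$ is a cocomparability graph, then $\mathrm{LexCycle}(G)=2$.

The conjecture is stated in Xiao-Lu Gao, Shou-Jun Xu, "The LexCycle on $\overline{P_{2}\cup P_{3}}$-free Cocomparability Graphs", arXiv:1904.08076 (2019). It is false, and here is what we shall prove.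

**Theorem 2.** There is a cocomparability graph on $9$ vertices with an LBFS$^+$ cycle of length exactly $4$. Hence $\mathrm{LexCycle}(G)\ge4$ for it, and the conjecture is false.

**Theorem 3.** Let $k\ge2$, let $\pi$ be a permutation of $[k]=\{1,\dots,k\}$ of order $\mathrm{ord}(\pi)$, and let $n\ge 4k+3$. There is a connected cocomparability graph $G$ on $n$ vertices such that every LBFS$^+$ cycle containing a cocomparability ordering has length exactly $2\,\mathrm{ord}(\pi)$, and such cycles exist. Moreover $\mathrm{LexCycle}(G)=2\,\mathrm{ord}(\pi)$; indeed every LBFS$^+$ cycle of $G$ has this length.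

**Corollary 4.** (a) $\{\mathrm{LexCycle}(G): G\text{ cocomparability},\ n\ge2\}=\{2,4,6,8,\dots\}$.
(b) Let $\Lambda(n)$ be the maximum of $\mathrm{LexCycle}$ over $n$-vertex cocomparability graphs, and let $g(k)=\max_{\pi\in S_k}\mathrm{ord}(\pi)$ be Landau's function. Then for $n\ge11$,
$$\Lambda(n)\ \ge\ 2g(\lfloor (n-3)/4\rfloor)\ \ge\ \exp\big((\tfrac12+o(1))\sqrt{n\ln n}\big).$$

One published theorem is used, without proof, and only for the "Moreover" sentence of Theorem 3 and for the evenness in Corollary 4(a).

**Theorem (DH).** (J. Dusart, M. Habib, *A new LBFS-based algorithm for cocomparability graph recognition*, Discrete Appl. Math. 216 (2017) 149–161.) If $G$ is an $n$-vertex cocomparability graph, $\sigma_1$ is an LBFS ordering and $\sigma_{i+1}=\mathrm{LBFS}^+(G,\sigma_i)$, then $\sigma_n$ is a cocomparability ordering.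

In particular every LBFS$^+$ cycle of a cocomparability graph contains a cocomparability ordering: any member of the cycle is the output of a sweep, hence an LBFS ordering; call it $\sigma_1$, and then $\sigma_n$ lies in the same cycle.

## 3. One sweep on a linear extension

To leave the complete case we need to know what the labels do. On linear extensions they can be removed from the description altogether.

Let $Q=(V,<)$ be a finite poset with incomparability graph $G$. Put
$$D(u)=\{z: z<u\},\qquad U(u)=\{z: z>u\},$$
and let $A\triangle B$ be the symmetric difference. A set $W$ is a down-set if $u\in W$ and $z<u$ imply $z\in W$. For the path example, $D(a)=D(b)=\emptyset$ and $D(c)=\{a\}$.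

**Lemma 5.** Let $\lambda$ be a linear extension of $Q$. Then $\rho=L(\lambda):=\mathrm{LBFS}^+(G,\lambda^-)$ is a linear extension of $Q$. For $u\ne u'$:

- if $D(u)=D(u')$, then $u\prec_\rho u'\iff u\prec_\lambda u'$;
- if $D(u)\ne D(u')$ and $z$ is the $\rho$-first element of $D(u)\triangle D(u')$, then $u\prec_\rho u'\iff z\in D(u')$.

**Proof.** The search starts at the last vertex of $\lambda^-$, which is the first of $\lambda$, and it breaks ties by taking the $\lambda$-leftmost tied vertex.

**Step 1: labels in terms of down-sets.** The purpose is to translate label comparisons into the order $Q$. Labels of vertices other than the start are decreasing lists of numbers, and earlier numbered vertices contribute larger numbers. Compare two unnumbered vertices $u,u'$ after the start. Up to the first numbered vertex adjacent to exactly one of them, their labels agree; that vertex then gives one of them an entry larger than anything the other can still receive. So the label of $u$ is larger than that of $u'$ if and only if the first numbered vertex adjacent to exactly one of $u,u'$ exists and is adjacent to $u$; the labels are equal if and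 only if there is no such vertex.

Let $W$ be the set of numbered vertices before some step, and suppose $W$ is a down-set. For an unnumbered $u$ and $t\in W$ we cannot have $u<t$, since this would put $u$ in $W$. So $t,u$ are non-adjacent if and only if $t\in D(u)$. A vertex $t\in W$ is therefore adjacent to exactly one of $u,u'$ when $t\in D(u)\triangle D(u')$, and it is adjacent to $u$ rather than $u'$ when $t\in D(u')$. Hence:

$(*)$ the label of $u$ is larger than that of $u'$ if and only if $(D(u)\triangle D(u'))\cap W\ne\emptyset$ and its first element in the numbering order lies in $D(u')$; the labels are equal if and only if $D(u)\cap W=D(u')\cap W$.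

**Step 2: $\rho$ is a linear extension.** We show by induction that the numbered set is always a down-set. It is empty at the beginning, and the first vertex chosen is the $\lambda$-first one, which is minimal in $Q$. At a later step let $W$ be the numbered set, a down-set, and let $u$ be the vertex chosen. Suppose some unnumbered $z$ satisfies $z<u$. Then $D(z)\subseteq D(u)$, so $D(z)\triangle D(u)\subseteq D(u)$, and by $(*)$ the label of $z$ is larger than or equal to that of $u$. Since $u$ has a largest label, the labels are equal, and $z$ is tied with $u$. But $z\prec_\lambda u$, because $\lambda$ is a linear extension, so the tie-break would prefer $z$ to $u$: a contradiction. So $D(u)\subseteq W$, and $W\cup\{u\}$ is a down-set. Thus every vertex comes after all vertices below it.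

**Step 3: the comparison rule.** Let $u\prec_\rho u'$, and let $W$ be the numbered set when $u$ is chosen; by Step 2, $D(u)\subseteq W$. If $D(u)=D(u')$, then either $u$ is the start vertex, which is $\lambda$-first, or $u$ and $u'$ had equal labels by $(*)$ and were tied; in both cases $u\prec_\lambda u'$. If $D(u)\ne D(u')$, let $z$ be the $\rho$-first element of $D(u)\triangle D(u')$. If $z\in W$, then $z$ is also the first element of $(D(u)\triangle D(u'))\cap W$, and $z\in D(u)$ would make the label of $u'$ larger than that of the chosen vertex $u$ by $(*)$; so $z\in D(u')$. If $z\notin W$, then $z\notin D(u)$, so again $z\in D(u')$. This proves the implications from left to right. For the converses, exchange $u$ and $u'$: if $u\prec_\rho u'$ fails, then $u'\prec_\rho u$, so $u'\prec_\lambda u$, respectively $z\in D(u)$, i.e. $z\notin D(u')$. $\square$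

**Lemma 6.** Let $\rho$ be a linear extension of $Q$. Then $\tau=R(\rho):=\mathrm{LBFS}^+(G,\rho)^-$ is a linear extension of $Q$. For $u\ne u'$:

- if $U(u)=U(u')$, then $u\prec_\tau u'\iff u\prec_\rho u'$;
- if $U(u)\ne U(u')$ and $z$ is the $\tau$-last element of $U(u)\triangle U(u')$, then $u\prec_\tau u'\iff z\in U(u)$.

**Proof.** Apply Lemma 5 to the dual poset, which has the same graph $G$, and to its linear extension $\rho^-$. There the sets $D$ become the sets $U$, and the sweep is $\mathrm{LBFS}^+(G,(\rho^-)^-)=\mathrm{LBFS}^+(G,\rho)=\tau^-$. So $\tau^-$ is a linear extension of the dual, i.e. $\tau$ is one of $Q$. If $U(u)=U(u')$, then $u\prec_{\tau^-}u'\iff u\prec_{\rho^-}u'$; reverse both sides. Otherwise the $\tau^-$-first element $z$ of $U(u)\triangle U(u')$ is its $\tau$-last element, and $u'\prec_{\tau^-}u\iff z\in U(u)$, which says $u\prec_\tau u'\iff z\in U(u)$. $\square$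

Now let $\sigma_0$ be a linear extension of $Q$ and iterate. By the definitions of $R$ and $L$,
$$\sigma_{2t+1}=R(\sigma_{2t})^-,\qquad \sigma_{2t+2}=\mathrm{LBFS}^+(G,R(\sigma_{2t})^-)=L(R(\sigma_{2t})).\tag{1}$$
So even-indexed orderings are linear extensions of $Q$ and odd-indexed ones are linear extensions of the dual; in particular every non-adjacent pair changes its order at every step. We shall also use two special cases of the rules:
$$D(u)\subsetneq D(u')\ \Rightarrow\ u\prec_{L(\lambda)}u',\qquad U(u)\subsetneq U(u')\ \Rightarrow\ u'\prec_{R(\rho)}u.\tag{2}$$
In the first, all of $D(u)\triangle D(u')$ lies in $D(u')$; in the second, all of $U(u)\triangle U(u')$ lies in $U(u')$.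

## 4. Nested down-sets: two sweeps are a stable sort

A natural way to attack the conjecture is to hope that $L\circ R$ is a sorting procedure that has nothing left to do the second time. For some orders this is exactly right.

**Proposition 7.** Let the sets $D(u)$, $u\in V$, be pairwise comparable by inclusion. Then every LBFS$^+$ cycle of $G$ that contains a linear extension of $Q$ has length $2$.

**Proof.** The sets $U(u)$ are also pairwise comparable: if $a\in U(u)\setminus U(u')$ and $b\in U(u')\setminus U(u)$, then $u\in D(a)\setminus D(b)$ and $u'\in D(b)\setminus D(a)$, contrary to the hypothesis. By (2) and the first rules of Lemmas 5 and 6, $R$ sorts by decreasing $U$ and keeps the old order among elements with equal $U$, and $L$ sorts by increasing $D$ and keeps the old order among elements with equal $D$. So for $\rho'=L(R(\rho))$ we have $u\prec_{\rho'}u'$ if and only if $D(u)\subsetneq D(u')$; or $D(u)=D(u')$ and $U(u)\supsetneq U(u')$; or $D(u)=D(u')$, $U(u)=U(u')$ and $u\prec_\rho u'$. Applying $L\circ R$ to $\rho'$ gives the same comparisons, since elements with equal $D$ and equal $U$ are in the same order in $\rho'$ as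 in $\rho$. So $L(R(\rho'))=\rho'$. In a cycle containing a linear extension $\sigma_0$ this gives $\sigma_4=\sigma_2$ by (1), and no ordering is fixed by a sweep, so the length is $2$. $\square$

Complete graphs (all $D(u)$ empty) and the path above are instances. The argument stops exactly when $D(u)$ and $D(u')$ are not nested. Then Lemma 5 decides between $u$ and $u'$ by asking which of certain other elements comes first, so a comparison can change from one sweep to the next.

The smallest such order is $a<c$, $b<d$, whose graph is the $4$-cycle. In $L(\lambda)$ the elements $a,b$ keep their order and precede $c,d$ by (2), and $D(c)\triangle D(d)=\{a,b\}$ gives $c\prec d\iff b\prec a$. So $L(\lambda)$ is $(a,b,d,c)$ or $(b,a,c,d)$. Now apply $R$ to $(a,b,d,c)$. The elements $c,d$ keep the order $d,c$, and $U(a)\triangle U(b)=\{c,d\}$ has last element $c\in U(a)$, so $a\prec b$; by (2) both precede $c,d$. So $R(a,b,d,c)=(a,b,d,c)=L(a,b,d,c)$, and likewise for $(b,a,c,d)$ by exchanging $a\leftrightarrow b$ and $c\leftrightarrow d$. The cycle still has length $2$. The comparison is not fixed in advance, but nothing moves: the order of the bottom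 pair is carried up by the matching $a<c,\ b<d$ in the sweep $L$ and carried down by the same matching in the sweep $R$.

Here is the gap one can exploit. The sweep $L$ consults the first element of a symmetric difference, while $R$ consults the last. Suppose that between bottom and top there are two families of middle elements, with all of the family $c$ to the left of all of the family $g$ in both sweeps. Then $L$ reads only the $c$'s and $R$ reads only the $g$'s. Match the two families to the top by different matchings, and the order of the top elements comes back permuted after two sweeps.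

## 5. A nine-vertex order whose top pair is swapped

We try this with two elements per level and with the two matchings differing by a swap: bottom $x,y$; middle $c,d$ matched to $e,f$; middle $g,h$ matched to $f,e$; and one extra top element $w$, above $c,d$ but not above $g,h$.

**Proof of Theorem 2.** On $V=\{x,y,c,d,g,h,e,f,w\}$ let
$$x<c,g,e,f,w;\quad y<d,h,e,f,w;\quad c<e,w;\quad d<f,w;\quad g<f;\quad h<e.$$

**Step 1: this is a strict partial order.** Only $c,d,g,h$ have elements both below and above. Only $x$ lies below $c$ and $g$, only $y$ lies below $d$ and $h$, what lies above $c,d,g,h$ belongs to $\{e,f,w\}$, and $x,y$ are below all of $e,f,w$. So the relation is transitive, and it is irreflexive. Let $G$ be its incomparability graph, a cocomparability graph. Its neighborhoods are: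

| vertex | neighborhood | vertex | neighborhood |
|---|---|---|---|
| $x$ | $y,d,h$ | $y$ | $x,c,g$ |
| $c$ | $y,d,g,h,f$ | $d$ | $x,c,g,h,e$ |
| $g$ | $y,c,d,h,e,w$ | $h$ | $x,c,d,g,f,w$ |
| $e$ | $d,g,f,w$ | $f$ | $c,h,e,w$ |
| $w$ | $g,h,e,f$ | | |

**Step 2: the first sweep.** Let $\sigma_0=(x,y,d,h,c,g,e,f,w)$. We compute $\sigma_1=\mathrm{LBFS}^+(G,\sigma_0)$. At step $i$ the number $9-i$ is appended; the table lists the nonempty labels of unnumbered vertices before each choice.

| step | labels | choice |
|---|---|---|
| 1 | start | $w$ |
| 2 | $e,f,g,h:(8)$ | tie $e,f,g,h$; rightmost in $\sigma_0$: $f$ |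
| 3 | $e,h:(8,7)$; $g:(8)$; $c:(7)$ | tie $e,h$; $e$ |
| 4 | $h:(8,7)$; $g:(8,6)$; $c:(7)$; $d:(6)$ | $h$ |
| 5 | $g:(8,6,5)$; $c:(7,5)$; $d:(6,5)$; $x:(5)$ | $g$ |
| 6 | $c:(7,5,4)$; $d:(6,5,4)$; $x:(5)$; $y:(4)$ | $c$ |
| 7 | $d:(6,5,4,3)$; $x:(5)$; $y:(4,3)$ | $d$ |
| 8 | $x:(5,2)$; $y:(4,3)$ | $x$ |
| 9 | only $y$ is left | $y$ |

So $\sigma_1=(w,f,e,h,g,c,d,x,y)$.

**Step 3: the second sweep.** We compute $\sigma_2=\mathrm{LBFS}^+(G,\sigma_1)$.

| step | labels | choice |
|---|---|---|
| 1 | start | $y$ |
| 2 | $x,c,g:(8)$ | tie $x,c,g$; rightmost in $\sigma_1$: $x$ |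
| 3 | $c,g:(8)$; $d,h:(7)$ | tie $c,g$; $c$ |
| 4 | $g:(8,6)$; $d,h:(7,6)$; $f:(6)$ | $g$ |
| 5 | $d,h:(7,6,5)$; $f:(6)$; $e,w:(5)$ | tie $d,h$; $d$ |
| 6 | $h:(7,6,5,4)$; $f:(6)$; $e:(5,4)$; $w:(5)$ | $h$ |
| 7 | $f:(6,3)$; $e:(5,4)$; $w:(5,3)$ | $f$ |
| 8 | $e:(5,4,2)$; $w:(5,3,2)$ | $e$ |
| 9 | only $w$ is left | $w$ |

So $\sigma_2=(y,x,c,g,d,h,f,e,w)$.

**Step 4: symmetry supplies the other two sweeps.** Let $\varphi$ swap $x\leftrightarrow y$, $c\leftrightarrow d$, $g\leftrightarrow h$, $e\leftrightarrow f$ and fix $w$. It maps the list of relations to itself, so it is an automorphism of $G$. For an ordering $\sigma$ let $\varphi(\sigma)$ be the list obtained by applying $\varphi$ to each entry. In the sweep on $\varphi(\sigma)$ the vertex $\varphi(u)$ carries at each step the label that $u$ carries in the sweep on $\sigma$, and ties are broken correspondingly; so $\mathrm{LBFS}^+(G,\varphi(\sigma))=\varphi(\mathrm{LBFS}^+(G,\sigma))$. Now $\varphi(\sigma_0)=(y,x,c,g,d,h,f,e,w)=\sigma_2$. Hence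
$$\sigma_3=\varphi(\sigma_1)=(w,e,f,g,h,d,c,y,x),\qquad \sigma_4=\varphi(\sigma_2)=\varphi^2(\sigma_0)=\sigma_0.$$
The orderings $\sigma_0,\sigma_1,\sigma_2,\sigma_3$ begin with $x$; with $w,f$; with $y$; and with $w,e$. They are pairwise distinct and form a cycle of length exactly $4$. $\square$

Lemmas 5 and 6 show the mechanism at work. In $\sigma_0$, $e$ is left of $f$. The reversed first sweep is $\sigma_1^-=(y,x,d,c,g,h,e,f,w)$. Here $w\in U(c)\cap U(d)$ is the last element and $w\notin U(g)\cup U(h)$, so $c,d$ are left of $g,h$. As $U(g)=\{f\}$, $U(h)=\{e\}$ and $f$ is last of the two, $g$ is left of $h$. Then $U(x)\triangle U(y)=\{c,g,d,h\}$ has last element $h\in U(y)$, so $y$ is left of $x$. In $\sigma_2$, since $y$ precedes $x$, the elements $c,g$ above $x$ precede the elements $d,h$ above $y$; and $D(e)\triangle D(f)=\{c,h,d,g\}$ has first element $c\in D(e)$, so $f$ is left of $e$. The order of $e,f$ went down through $g<f,\ h<e$, came up through $c<e,\ d<f$, and returned swapped.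

## 6. An order that carries a permutation

Now replace the swap by an arbitrary permutation and make the separation of the two middle families robust enough to survive every sweep.

Let $k\ge2$, $\pi\in S_k$, $p\ge1$. The elements are $x_i,c_i,g_i,e_i$ for $i\in[k]$, together with $v$, $w$ and $r_1,\dots,r_p$. So $n=4k+2+p$, and every value $n\ge4k+3$ occurs. Put $X=\{x_i\}$, $C=\{c_i\}$, $G_0=\{g_i\}$, $E=\{e_i\}$, $\mathcal R=\{r_l\}$ (from here on $E$ is this set, not the edge set). The order $Q=Q_{\pi,p}$ is
$$x_i<c_i,\ g_i,\ w,\ \text{all } e_j;\qquad v<w,\ \text{all } g_j,\ \text{all } e_j;\qquad r_l<w;\qquad c_i<e_i,\ w;\qquad g_i<e_{\pi(i)}.$$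

The channel used going up is $x_i<c_i<e_i$, and the channel used going down is $x_i<g_i<e_{\pi(i)}$. The remaining elements are there to keep $C$ to the left of $G_0$: in the sweep $R$ this is enforced by $w$, provided $w$ is to the right of $E$, which the $r_l$ will ensure; in the sweep $L$ it is enforced by $v$, provided $v$ is to the left of $X$, which the previous sweep $R$ will ensure.

The relation is transitive. Only the $c_i$ and $g_i$ have elements both below and above. Below $c_i$ is only $x_i$, and below $g_i$ are only $x_i$ and $v$. Above them lie only elements of $E\cup\{w\}$ (and $w$ is not above any $g_i$), while each $x_i$ and $v$ are below all of $E\cup\{w\}$. So $Q$ is a poset, and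
$$D(x_i)=D(v)=D(r_l)=\emptyset,\quad D(c_i)=\{x_i\},\quad D(g_i)=\{x_i,v\},$$
$$D(e_j)=X\cup\{v,c_j,g_{\pi^{-1}(j)}\},\quad D(w)=X\cup C\cup\mathcal R\cup\{v\},$$
$$U(e_j)=U(w)=\emptyset,\quad U(c_i)=\{e_i,w\},\quad U(g_i)=\{e_{\pi(i)}\},\quad U(r_l)=\{w\},$$
$$U(v)=G_0\cup E\cup\{w\},\quad U(x_i)=\{c_i,g_i\}\cup E\cup\{w\}.$$
Let $G$ be the incomparability graph. It is a cocomparability graph, and it is connected: $r_1$ is adjacent to every other vertex except $w$, and $w$ is adjacent to $e_1$.

Theorem 3 speaks about all cycles containing a cocomparability ordering, so we must know that no other partial order hides behind $G$.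

**Lemma 8.** The only transitive orientations of $\overline G$ are $Q$ and its dual. Hence the cocomparability orderings of $G$ are exactly the linear extensions of $Q$ and of its dual.

**Proof.** The tool is a forcing rule. In a transitive orientation, if $ab$ and $bd$ are edges of $\overline G$ and $ad$ is not, then $b$ is above both $a$ and $d$ or below both; otherwise transitivity would make $a,d$ comparable. The reverse of a transitive orientation is transitive, so up to reversal we may assume $r_1<w$. Every other comparable pair is then forced:

- Every other $z$ comparable to $w$ (namely $x_i$, $c_i$, $v$, and $r_l$ with $l\ne1$) is incomparable to $r_1$. As $w$ is above $r_1$, it is above $z$: $z<w$.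
- From $x_i<w$ and $e_j\parallel w$, $g_i\parallel w$: $x_i<e_j$ and $x_i<g_i$.
- From $c_i<w$ and $e_i\parallel w$: $c_i<e_i$.
- From $v<w$ and $g_j\parallel w$, $e_j\parallel w$: $v<g_j$ and $v<e_j$.
- From $x_i<g_i$ and $c_i\parallel g_i$: $x_i<c_i$.
- From $c_{\pi(i)}<e_{\pi(i)}$ and $g_i\parallel c_{\pi(i)}$: $g_i<e_{\pi(i)}$.

This covers all comparable pairs and gives $Q$. The second sentence follows from the description in Section 2 of cocomparability orderings as the linear extensions of transitive orientations of $\overline G$. $\square$

## 7. What two sweeps do to the order of $E$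

We compute $L\circ R$ on $Q$ with the comparison rules of Lemmas 5 and 6. Step A prepares the sweep $R$, Step B carries the order of $E$ down to $X$ through $G_0$, and Step C carries it up again through $C$.

**Step A.** Let $\rho=L(\lambda)$ for some linear extension $\lambda$ of $Q$. Then $e_j\prec_\rho w$ for all $j$.

The purpose is to put $w$ to the right of $E$. The sets $D(e_j)$ and $D(w)$ share $X$, $v$ and $c_j$, so
$$D(e_j)\triangle D(w)=\mathcal R\cup(C\setminus\{c_j\})\cup\{g_{\pi^{-1}(j)}\}.$$
Since $D(r_l)=\emptyset$ is properly contained in every $D(c_i)$ and $D(g_i)$, (2) shows that all of $\mathcal R$ precedes $C\cup G_0$ in $\rho$. So the $\rho$-first element of this set is some $r_l$, and $r_l\in D(w)$. By Lemma 5, $e_j\prec_\rho w$.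

**Step B.** Let $\rho$ be as in Step A and let $\tau=R(\rho)$. Then $v\prec_\tau x_i\prec_\tau r_l$ for all $i,l$; the set $\mathcal R$ has the same order in $\tau$ as in $\rho$; and for $i\ne j$
$$x_i\prec_\tau x_j\iff e_{\pi(i)}\prec_\rho e_{\pi(j)}.\tag{3}$$

The purpose is to read the order of $X$ off the order of $E$, through $G_0$ only. We use Lemma 6 throughout.

All elements of $E\cup\{w\}$ have $U=\emptyset$, so they keep their $\rho$-order. By Step A, $w$ follows all of $E$ in $\tau$.

Next, $U(c_i)\triangle U(g_j)=\{e_i,w\}\triangle\{e_{\pi(j)}\}$ is a subset of $E\cup\{w\}$ that contains $w$. So $w$ is its $\tau$-last element, and $w\in U(c_i)$. Hence $c_i\prec_\tau g_j$ for all $i,j$.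

Now $U(v)\triangle U(x_i)=(G_0\setminus\{g_i\})\cup\{c_i\}$. Since $k\ge2$, the set $G_0\setminus\{g_i\}$ is nonempty, and all of it is to the right of $c_i$. So the $\tau$-last element lies in $G_0\setminus\{g_i\}\subseteq U(v)$, and $v\prec_\tau x_i$. Further, $U(r_l)=\{w\}\subsetneq U(x_i)$ gives $x_i\prec_\tau r_l$ by (2), and as all the sets $U(r_l)$ are equal, $\mathcal R$ keeps its order.

Finally let $i\ne j$. Since $U(g_i)\triangle U(g_j)=\{e_{\pi(i)},e_{\pi(j)}\}$, we have $g_j\prec_\tau g_i$ if and only if the $\tau$-last of these two lies in $U(g_j)$, i.e. if and only if $e_{\pi(i)}\prec_\tau e_{\pi(j)}$. And $U(x_i)\triangle U(x_j)=\{c_i,c_j,g_i,g_j\}$, whose $\tau$-last element is $g_i$ or $g_j$; so $x_i\prec_\tau x_j$ if and only if it is $g_i$, i.e. if and only if $g_j\prec_\tau g_i$. Together,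
$$x_i\prec_\tau x_j\iff g_j\prec_\tau g_i\iff e_{\pi(i)}\prec_\tau e_{\pi(j)}\iff e_{\pi(i)}\prec_\rho e_{\pi(j)},$$
the last step because $E$ keeps its order.

**Step C.** Let $\tau$ be a linear extension of $Q$ with $v\prec_\tau x_i\prec_\tau r_l$ for all $i,l$, and let $x_{a_1}\prec_\tau\dots\prec_\tau x_{a_k}$ be the order of $X$ in $\tau$. Then
$$L(\tau)=\big(v,\ x_{a_1},\dots,x_{a_k},\ \mathcal R\text{ in }\tau\text{-order},\ c_{a_k},\dots,c_{a_1},\ g_{a_k},\dots,g_{a_1},\ e_{a_1},\dots,e_{a_k},\ w\big).\tag{4}$$

The purpose is to determine $L(\tau)$ completely and to read the order of $E$ off the order of $X$, through $C$ only. Put $\rho'=L(\tau)$ and use Lemma 5.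

The elements with $D=\emptyset$, namely $v$, $X$ and $\mathcal R$, precede all others by (2) and keep their $\tau$-order. By the hypothesis on $\tau$ this is the first part of (4).

For all $i,j$, $D(c_i)\triangle D(g_j)=\{v\}\cup(\{x_i\}\triangle\{x_j\})$ has $\rho'$-first element $v\in D(g_j)$. So $c_i\prec_{\rho'}g_j$, and $C$ precedes $G_0$.

For $i\ne j$, $D(c_i)\triangle D(c_j)=D(g_i)\triangle D(g_j)=\{x_i,x_j\}$. So $c_i\prec_{\rho'}c_j$ if and only if $x_j$ is the first of the two, and the same holds for $g_i,g_j$. Thus $C$ and $G_0$ are both in the reverse of the order of $X$.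

Since $D(c_i)=\{x_i\}$ and $D(g_i)=\{x_i,v\}$ are properly contained in every $D(e_j)$, (2) puts $E$ after $C\cup G_0$. By Step A, applied with $\lambda=\tau$, $w$ comes after $E$.

For $i\ne j$, $D(e_i)\triangle D(e_j)=\{c_i,c_j,g_{\pi^{-1}(i)},g_{\pi^{-1}(j)}\}$. As $C$ precedes $G_0$, its $\rho'$-first element is $c_i$ or $c_j$, and $e_i\prec_{\rho'}e_j$ if and only if it is $c_j$. Hence
$$e_i\prec_{\rho'}e_j\iff c_j\prec_{\rho'}c_i\iff x_i\prec_{\rho'}x_j,$$
and $E$ is in the same order as $X$. This proves (4).

## 8. The cycle length is twice the order of $\pi$

**Proof of Theorem 3.** Put $p=n-4k-2\ge1$ and let $G$ be the graph of $Q_{\pi,p}$.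

**Step 1: normalize the start.** Consider an LBFS$^+$ sequence containing a cocomparability ordering. By Lemma 8 that ordering is a linear extension of $Q$ or of its dual. In the second case it is $\lambda^-$ for a linear extension $\lambda$ of $Q$, and the next ordering $L(\lambda)$ is a linear extension of $Q$. So after shifting the index we may take $\sigma_0$ to be a linear extension of $Q$. By (1), $\rho_t:=\sigma_{2t}$ satisfies $\rho_{t+1}=L(R(\rho_t))$, and $\rho_t$ lies in the image of $L$ for $t\ge1$.

**Step 2: the order of $E$ is pulled back by $\pi$.** Define linear orders on $[k]$ by $i<_tj\iff e_i\prec_{\rho_t}e_j$. Let $t\ge1$ and $\tau=R(\rho_t)$. Step B applies to $\rho_t$, and its conclusion is the hypothesis of Step C for $\tau$. So for $i\ne j$, by (4) and then (3),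
$$i<_{t+1}j\iff x_i\prec_\tau x_j\iff e_{\pi(i)}\prec_{\rho_t}e_{\pi(j)}\iff \pi(i)<_t\pi(j).$$
Iterating,
$$i<_{t+s}j\iff\pi^s(i)<_t\pi^s(j)\qquad(t\ge1,\ s\ge0).\tag{5}$$

**Step 3: the order of $E$ determines $\rho_t$.** Let $t\ge2$. Then $\rho_t=L(R(\rho_{t-1}))$ with $\rho_{t-1}$ in the image of $L$, so $\rho_t$ has the form (4). In (4) the order of $X$ is the same as that of $E$, which is $<_t$, and everything else is given by $<_t$ and the order of $\mathcal R$. The order of $\mathcal R$ in $\rho_{t+1}$ is its order in $R(\rho_t)$ by Step C, which is its order in $\rho_t$ by Step B; so it is constant for $t\ge1$. Hence for $t\ge2$ and $s\ge0$,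
$$\rho_{t+s}=\rho_t\iff{<_{t+s}}={<_t}\iff\pi^s\text{ is an automorphism of the finite linear order }<_t\iff\pi^s=\mathrm{id}.$$
The second equivalence is (5); the third holds because an automorphism of a finite linear order fixes the first element, then the second, and so on. So $(\rho_t)_{t\ge2}$ is periodic with least period $\mathrm{ord}(\pi)$.

**Step 4: no odd periods.** The vertices $r_1,w$ are non-adjacent, so $r_1$ is left of $w$ in all even-indexed orderings and right of $w$ in all odd-indexed ones. Hence no even-indexed ordering equals an odd-indexed one, and the length of the cycle reached is an even number $2s$. Then $\rho_{t+s}=\rho_t$ for large $t$, so $\mathrm{ord}(\pi)$ divides $s$. Conversely $\sigma_{2t+2\,\mathrm{ord}(\pi)}=\sigma_{2t}$ for $t\ge2$, so the cycle length divides $2\,\mathrm{ord}(\pi)$. The cycle has length exactly $2\,\mathrm{ord}(\pi)$.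

**Step 5: conclusion.** If an LBFS$^+$ cycle contains a cocomparability ordering, start the sequence there: the cycle it reaches is the given one, so its length is $2\,\mathrm{ord}(\pi)$. Such cycles exist, since $Q$ has a linear extension, and by (1) all even-indexed orderings of the sequence it starts are linear extensions of $Q$, including those in the cycle reached. This proves the first sentence of the conclusion, and with it $\mathrm{LexCycle}(G)\ge2\,\mathrm{ord}(\pi)$, without (DH). By (DH), every LBFS$^+$ cycle of $G$ contains a cocomparability ordering; so every cycle has length exactly $2\,\mathrm{ord}(\pi)$, and $\mathrm{LexCycle}(G)=2\,\mathrm{ord}(\pi)$. $\square$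

As an example take $k=3$ and $\pi(1)=2$, $\pi(2)=3$, $\pi(3)=1$, with $n=15$. If $<_t$ lists $[3]$ as $(b_1,b_2,b_3)$, then $<_{t+1}$ lists it as $(\pi^{-1}(b_1),\pi^{-1}(b_2),\pi^{-1}(b_3))$. Starting from $(1,2,3)$ one gets $(3,1,2)$, then $(2,3,1)$, then $(1,2,3)$ again. Each arrow is two sweeps, so the cycle has length $6$.

## 9. The values of LexCycle and their growth

**Proof of Corollary 4(a).** First, every value is even. Let $G$ be a cocomparability graph with $n\ge2$. If $G$ is complete, all cycles have length $2$ by Proposition 1. If not, then by (DH) each cycle contains a cocomparability ordering, that is, a linear extension of some transitive orientation of $\overline G$. Start the sequence there. By Section 3, a fixed non-adjacent pair changes its order at every step, so an ordering can recur only after an even number of steps, and the cycle length is even.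

Second, every even value occurs. For $2$ take $K_2$. For $2m$ with $m\ge2$ apply Theorem 3 with $k=m$, $\pi$ an $m$-cycle and $n=4m+3$. $\square$

**Proof of Corollary 4(b).** For $n\ge11$ put $k=\lfloor(n-3)/4\rfloor$. Then $k\ge2$ and $n\ge4k+3$, so Theorem 3 applies with $\pi\in S_k$ of maximum order and gives $\Lambda(n)\ge2g(k)$. By the classical theorem of Landau (1903), $\ln g(k)\sim\sqrt{k\ln k}$. As $k=(1+o(1))\,n/4$ and $\ln k=(1+o(1))\ln n$,
$$\ln g(k)=(1+o(1))\sqrt{k\ln k}=(1+o(1))\sqrt{\tfrac n4\ln n}=\big(\tfrac12+o(1)\big)\sqrt{n\ln n}.$$
Hence $2g(k)\ge\exp\big((\tfrac12+o(1))\sqrt{n\ln n}\big)$. Only the part of Theorem 3 that does not need (DH) was used. $\square$
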